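\title{The polynomial ring on the weights of an infinite-type Cartan matrix is the sum of the invariant rings of the simple reflections}

\begin{abstract}
Let $A$ be an indecomposable $n\times n$ Cartan matrix of affine or indefinite type, let $P=\mathbb{Q}[\omega_1,\dots,\omega_n]$ be the polynomial ring in the fundamental weights, and let $P_i$ be the ring of invariants of the $i$-th simple reflection. We prove the conjecture, posed in a paper of Zhao, Gao and Ruan, that $P=P_1+\cdots+P_n$. The annihilator of the sum consists of the anti-invariant polynomials in the coroots. Such a polynomial is divisible by every real coroot, and in infinite type the real coroots lie on infinitely many lines. The method also determines, for any Cartan matrix, the sets $I$ with $\sum_{i\in I}P_i=P$, and the Hilbert series of the quotient for all other $I$. Over $\mathbb{F}_p$ with $p$ odd the equality fails for every Cartan matrix.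
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{Cartan matrices}
An $n\times n$ \emph{Cartan matrix} is an integer matrix $A=(a_{ij})$ with $a_{ii}=2$, with $a_{ij}\le 0$ for $i\ne j$, and with $a_{ij}=0$ only if $a_{ji}=0$. It is \emph{indecomposable} if no simultaneous permutation of rows and columns makes it a direct sum of two Cartan matrices. Every Cartan matrix is, after such a permutation, a direct sum of indecomposable ones, its \emph{components}, and every principal submatrix $A_I=(a_{ij})_{i,j\in I}$, $\emptyset\neq I\subseteq\{1,\dots,n\}$, is again a Cartan matrix. Write $u>0$ if all coordinates of the vector $u$ are positive. By Kac's trichotomy, an indecomposable $A$ satisfies exactly one of the following.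
\begin{enumerate}
\item \emph{Finite type}: $Au>0$ for some $u>0$. Equivalently, all principal minors of $A$ are positive. These are the Cartan matrices of the simple complex Lie algebras.
\item \emph{Affine type}: $Au=0$ for some $u>0$. Equivalently, $\det A=0$ and all proper principal minors are positive.
\item \emph{Indefinite type}: $Au<0$ for some $u>0$.
\end{enumerate}
Affine and indefinite types together are called \emph{infinite type}; the term is applied to indecomposable matrices only. For example, $\left(\begin{smallmatrix}2&-a\\-b&2\end{smallmatrix}\right)$ with $a,b\ge1$ has principal minors $2$, $2$, $4-ab$, so it is of finite, affine or indefinite type according as $ab\le3$, $ab=4$ or $ab\ge5$.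

\subsection*{The rings $P_i$}
Let $\mathfrak h$ be the $\mathbb{Q}$-vector space with basis $\alpha_1^\vee,\dots,\alpha_n^\vee$ (the simple coroots), let $\omega_1,\dots,\omega_n\in\mathfrak h^*$ be the dual basis (the fundamental weights), and let $\alpha_j=\sum_i a_{ij}\omega_i\in\mathfrak h^*$ be the simple roots, so that $\alpha_j(\alpha_i^\vee)=a_{ij}$. The simple coroots are linearly independent by construction; the simple roots are dependent when $\det A=0$. The simple reflections
\[
\sigma_i(\lambda)=\lambda-\lambda(\alpha_i^\vee)\,\alpha_i\qquad(\lambda\in\mathfrak h^*)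
\]
generate the Weyl group $W\subseteq GL(\mathfrak h^*)$, and $W_I$ denotes the subgroup generated by the $\sigma_i$ with $i\in I$. The group $W$ also acts on $\mathfrak h$, by the contragredient action $(w\lambda)(wx)=\lambda(x)$. We check in Section~\ref{sec:criterion} that $\sigma_i(x)=x-\alpha_i(x)\alpha_i^\vee$ for $x\in\mathfrak h$, that is,
\begin{equation}\label{eq:coroots}
\sigma_i(\alpha_j^\vee)=\alpha_j^\vee-a_{ji}\,\alpha_i^\vee .
\end{equation}
The vectors $w\alpha_i^\vee$ with $w\in W$ are the \emph{real coroots}.

Let $P=\mathbb{Q}[\omega_1,\dots,\omega_n]=S(\mathfrak h^*)$, graded by degree; this is the ring $H^*(BT;\mathbb{Q})$ for the maximal torus $T$. The group $W$ acts on $P$ by graded ring automorphisms. Let $P_i=P^{\sigma_i}$ be the ring of invariants of $\sigma_i$, and let $P_1+\cdots+P_n$ be the linear span of these subrings. The following conjecture is posed in \cite{ZGR}.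
\begin{quote}
\textbf{Conjecture.} If $A$ is an $n\times n$ Cartan matrix of infinite type, then $P=P_1+P_2+\cdots+P_n$.
\end{quote}
Foley has claimed that the equality holds for every $3\times3$ Cartan matrix of infinite type.

\subsection*{What to expect}
The reflection $\sigma_i$ fixes $\omega_j$ for $j\neq i$ and sends $\alpha_i$ to $-\alpha_i$. These $n$ elements form a basis of $\mathfrak h^*$, because the coefficient of $\omega_i$ in $\alpha_i$ is $2$. So $P_i$ consists of the polynomials in $\alpha_i$ and the $\omega_j$ ($j\ne i$) that are even in $\alpha_i$, which is roughly half of $P$. The intersection of these halves is the invariant ring $P^W$. The conjecture concerns their sum.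

For $n=2$ the two questions are equivalent. In degree $d$ the space $P$ has dimension $d+1$ and each $P_i$ has dimension $\lfloor d/2\rfloor+1$, so
\[
\dim\bigl(P/(P_1+P_2)\bigr)_d=(d+1)-2\bigl(\lfloor d/2\rfloor+1\bigr)+\dim (P^W)_d=
\begin{cases}\dim(P^W)_d-1,& d \text{ even},\\ \dim(P^W)_d,& d\text{ odd}.\end{cases}
\]
Taking $d=2$ shows that there is always an invariant quadratic form $q\ne0$, and the formula shows that $P=P_1+P_2$ holds exactly when $P^W=\mathbb{Q}[q]$. If $W$ is finite this is impossible: every $f\in P$ is a root of $\prod_{w\in W}(X-wf)$, so $P^W$ has transcendence degree $2$. The natural guess is that an infinite group has few invariants and that the equality then holds. For $n\ge3$ the count is no longer available, since the dimension of a sum of three subspaces is not determined by the dimensions of their intersections.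

\subsection*{Results}

\begin{theorem}\label{thm:conj}
If $A$ is an indecomposable Cartan matrix of infinite type, then $P=P_1+\cdots+P_n$.
\end{theorem}

The method applies to any subfamily of the $P_i$, and it measures the defect when the sum is not all of $P$. The degrees of a finite reflection group are recalled in Section~\ref{sec:finite}.

\begin{theorem}\label{thm:class}
Let $A$ be any Cartan matrix, possibly decomposable, and let $\emptyset\ne I\subseteq\{1,\dots,n\}$. Then $\sum_{i\in I}P_i=P$ if and only if $A_I$ has at least one component of infinite type. Otherwise $W_I$ is finite and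
\[
\sum_d\dim\Bigl(P\Big/\sum_{i\in I}P_i\Bigr)_d\,t^d=\frac{t^{N}}{(1-t)^{n-|I|}\prod_{j=1}^{|I|}(1-t^{d_j})},
\]
where $d_1,\dots,d_{|I|}$ are the degrees of $W_I$ and $N=\sum_j(d_j-1)$ is its number of reflections.
\end{theorem}

The $\sigma_i$ preserve the lattice $\bigoplus_j\mathbb{Z}\omega_j$, so the question makes sense over $\mathbb{Z}$ and over $\mathbb{F}_p$. There the answer is negative.

\begin{theorem}\label{thm:modp}
For every Cartan matrix $A$ and every odd prime $p$,
\[
\sum_i\mathbb{F}_p[\omega_1,\dots,\omega_n]^{\sigma_i}\neq\mathbb{F}_p[\omega_1,\dots,\omega_n].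
\]
Consequently, if $A$ is of infinite type, the graded group
\[
M=\mathbb{Z}[\omega_1,\dots,\omega_n]\Big/\sum_i\mathbb{Z}[\omega_1,\dots,\omega_n]^{\sigma_i}
\]
is finite in each degree and has nonzero $p$-torsion for every odd prime $p$.
\end{theorem}

A sum of subspaces is hard to compute, but its annihilator is an intersection. Section~\ref{sec:examples} carries out this dualization for two $2\times2$ matrices. Section~\ref{sec:criterion} turns it into a criterion, Theorem~\ref{thm:criterion}, for an arbitrary family of reflections in characteristic $0$: the invariant rings span the polynomial ring exactly when a certain set of lines is infinite. For Cartan matrices these are the lines of real coroots, which are studied in Sections~\ref{sec:coroots} and~\ref{sec:finite}. Section~\ref{sec:modp} treats odd primes.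

\section{Two $2\times2$ matrices}\label{sec:examples}

Let $n=2$, put $x=\alpha_1^\vee$ and $y=\alpha_2^\vee$, and let $f(x,y)\in S(\mathfrak h)=\mathbb{Q}[x,y]$ act on $P$ as the differential operator $f(\partial)=f(\partial/\partial\omega_1,\partial/\partial\omega_2)$. If $f$ is homogeneous of degree $d$, then $q\mapsto f(\partial)q$ is a linear functional on the degree-$d$ part of $P$. The monomial $x^ay^b$ reads off $a!\,b!$ times the coefficient of $\omega_1^a\omega_2^b$, so every functional comes from exactly one $f$. Lemma~\ref{lem:duality} will show that the functional $f$ vanishes on the degree-$d$ part of $P_i$ if and only if $\sigma_if=-f$. Granting this, $P_1+P_2$ is everything in degree $d$ if and only if no nonzero $f$ of degree $d$ satisfies $\sigma_1f=\sigma_2f=-f$. Call such an $f$ \emph{anti-invariant}.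

\begin{example}[finite type]\label{ex:A2}
Let $A=\left(\begin{smallmatrix}2&-1\\-1&2\end{smallmatrix}\right)$. By \eqref{eq:coroots}, $\sigma_1$ sends $(x,y)$ to $(-x,\,x+y)$ and $\sigma_2$ sends it to $(x+y,\,-y)$. The equation $\sigma_1f=-f$ reads $f(-x,x+y)=-f(x,y)$. Setting $x=0$ gives $f(0,y)=-f(0,y)$, so $x$ divides $f$. Setting $y=0$ in $f(x+y,-y)=-f(x,y)$ shows that $y$ divides $f$. Applying $\sigma_1$ to the relation $y\mid f$ gives $(x+y)\mid\sigma_1f=-f$. No further factor is forced, because $\sigma_1$ and $\sigma_2$ permute the three lines spanned by $x$, $y$, $x+y$. The product $\Delta=xy(x+y)$ is anti-invariant: $\sigma_1\Delta=(-x)(x+y)y$ and $\sigma_2\Delta=(x+y)(-y)x$. Hence $P_1+P_2$ is everything in degrees $0,1,2$, and in degree $3$ it is the hyperplane annihilated by $\Delta=x^2y+xy^2$, namely the cubics in which the coefficients of $\omega_1^2\omega_2$ and $\omega_1\omega_2^2$ add up to $0$. As a check, $P_1$ is spanned in degree $3$ by $\omega_2^3$ and $\omega_2\alpha_1^2=\omega_2(2\omega_1-\omega_2)^2=4\omega_1^2\omega_2-4\omega_1\omega_2^2+\omega_2^3$.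
\end{example}

\begin{example}[affine type]\label{ex:affine}
Let $A=\left(\begin{smallmatrix}2&-2\\-2&2\end{smallmatrix}\right)$. Now $\sigma_1$ sends $(x,y)$ to $(-x,\,2x+y)$ and $\sigma_2$ sends it to $(x+2y,\,-y)$. An anti-invariant $f$ satisfies $f(-x,2x+y)=-f(x,y)$ and $f(x+2y,-y)=-f(x,y)$; setting $x=0$ in the first equation and $y=0$ in the second shows that $x$ and $y$ divide $f$. The vector $c=x+y$ is fixed by both reflections, and
\[
\sigma_1(y+kc)=x+(k+1)c,\qquad \sigma_2(x+kc)=y+(k+1)c .
\]
By induction on $k$, $f$ is divisible by $x+kc$ and $y+kc$ for all $k\ge0$. The linear forms $x+kc=(k+1)x+ky$ are pairwise non-proportional, so $f$ has infinitely many distinct irreducible factors, and $f=0$. Thus $P=P_1+P_2$.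
\end{example}

In both examples one reflection forces one linear factor, and the group spreads that factor over its orbit. The outcome depends only on whether the orbit meets finitely or infinitely many lines.

\section{A criterion for a family of reflections}\label{sec:criterion}

Let $k$ be a field of characteristic $0$ and $V$ a finite-dimensional $k$-vector space. A pair $\gamma\in V$, $\beta\in V^*$ with $\beta(\gamma)=2$ defines the map
\begin{equation}\label{eq:refl}
r(x)=x-\beta(x)\gamma\qquad(x\in V).
\end{equation}
It satisfies $r\gamma=-\gamma$, hence $r^2x=rx+\beta(x)\gamma=x$. It fixes the hyperplane $\ker\beta$, which does not contain $\gamma$, so $\det r=-1$. The group $GL(V)$ acts on $V^*$ by $g\lambda=\lambda\circ g^{-1}$, and for $g=r=r^{-1}$ this gives $(r\lambda)(x)=\lambda(x)-\beta(x)\lambda(\gamma)$, that is, $r\lambda=\lambda-\lambda(\gamma)\beta$. For $V=\mathfrak h$, $\gamma=\alpha_i^\vee$, $\beta=\alpha_i$ this is the reflection $\sigma_i$ of $\mathfrak h^*$, which proves \eqref{eq:coroots}.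

Let $(\gamma_i,\beta_i)_{i\in J}$ be any family of such pairs, with reflections $r_i$. Let $\Gamma\subseteq GL(V)$ be the group generated by the $r_i$, let
\[
\mathcal L=\{k\cdot w\gamma_i:\ w\in\Gamma,\ i\in J\}
\]
be the resulting set of lines in $V$, and let $R=S(V^*)$. We set $S^m(V)=0$ for $m<0$.

\begin{theorem}\label{thm:criterion}
\textup{(a)} If $\mathcal L$ is infinite, then $R=\sum_{i\in J}R^{r_i}$.

\textup{(b)} If $\mathcal L$ is finite with $N$ elements, then for all $d$
\[
\dim\Bigl(R\Big/\sum_{i\in J}R^{r_i}\Bigr)_d=\dim S^{d-N}(V)^\Gamma .
\]
In particular $\sum_iR^{r_i}$ contains everything of degree less than $N$, has codimension exactly $1$ in degree $N$, and is different from $R$.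
\end{theorem}

\subsection*{Duality}
The abstract dual of $R_d$ has no multiplication, and the argument of Section~\ref{sec:examples} needs one, since it speaks of divisibility. We therefore realize the dual inside the polynomial ring $S(V)$. For $x\in V$ let $\partial_x$ be the derivation of $R$ with $\partial_x\lambda=\lambda(x)$ for $\lambda\in V^*$. These derivations commute and depend linearly on $x$, so $x\mapsto\partial_x$ extends to an algebra homomorphism $f\mapsto f(\partial)$ from $S(V)$ to $\operatorname{End}_k(R)$. Define
\[
\langle f,q\rangle=f(\partial)q\in R_0=k\qquad(f\in S^d(V),\ q\in R_d).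
\]
If $x_1,\dots,x_m$ is a basis of $V$ with dual basis $\lambda_1,\dots,\lambda_m$, then $\partial_{x_j}=\partial/\partial\lambda_j$, and $\langle x^a,\lambda^b\rangle=\delta_{ab}\prod_ja_j!$ for monomials of degree $d$. The factorials are nonzero in characteristic $0$, so the pairing is perfect. It is also $GL(V)$-invariant. Indeed, the derivations $g\,\partial_x\,g^{-1}$ and $\partial_{gx}$ of $R$ both send $\lambda\in V^*$ to $\lambda(gx)$, so they are equal; hence $(gf)(\partial)=g\,f(\partial)\,g^{-1}$ and $\langle gf,gq\rangle=g\langle f,q\rangle=\langle f,q\rangle$.

\begin{lemma}\label{lem:duality}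
An element $f\in S^d(V)$ annihilates $(R^{r_i})_d$ if and only if $r_if=-f$. Consequently
\[
\Bigl(R\Big/\sum_{i}R^{r_i}\Bigr)_d^{*}\cong\mathcal A_d:=\{f\in S^d(V):\ r_if=-f\text{ for all }i\in J\}.
\]
\end{lemma}

\begin{proof}
We have $R^{r_i}=(1+r_i)R$: each $(1+r_i)q$ is invariant because $r_i^2=1$, and an invariant $q$ equals $(1+r_i)(q/2)$. Invariance of the pairing and $r_i^2=1$ give $\langle f,r_iq\rangle=\langle r_if,q\rangle$, so $\langle f,(1+r_i)q\rangle=\langle(1+r_i)f,q\rangle$. This vanishes for all $q\in R_d$ if and only if $(1+r_i)f=0$, because the pairing is perfect. The dual of $R_d/U$ is the annihilator of $U$, and the annihilator of a sum of subspaces is the intersection of their annihilators.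
\end{proof}

\subsection*{Divisibility}
The ring $S(V)$ is a polynomial ring in any basis of $V$, hence a unique factorization domain with group of units $k^\times$. A nonzero $\gamma\in V$ is part of a basis, so it is a prime element, and two nonzero vectors are associate exactly when they span the same line. Consequently, if vectors spanning $m$ distinct lines all divide $f$, then their product divides $f$.

\begin{lemma}\label{lem:div}
Let $r$ be as in \eqref{eq:refl}. If $f\in S(V)$ and $rf=-f$, then $\gamma$ divides $f$.
\end{lemma}

\begin{proof}
The elements $g\in S(V)$ with $rg\equiv g\pmod{\gamma}$ form a subalgebra, which contains $V$ by \eqref{eq:refl} and is therefore all of $S(V)$. So $-f=rf\equiv f$, and $2f$ lies in the ideal $(\gamma)$.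
\end{proof}

Now let $f\in\mathcal A_d$. Every $w\in\Gamma$ is a product of $r_i$'s, so $wf=\pm f$. Applying $w$ to the relation $\gamma_i\mid f$ gives $w\gamma_i\mid f$. Thus
\begin{equation}\label{eq:alllines}
\text{every $f\in\mathcal A_d$ is divisible by a generator of each line in $\mathcal L$.}
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}\textup{(a)}]
If $0\ne f\in\mathcal A_d$, then by \eqref{eq:alllines} $f$ is divisible by a product of $d+1$ vectors spanning distinct lines of $\mathcal L$, which is impossible for degree reasons. So $\mathcal A_d=0$ for all $d$, and Lemma~\ref{lem:duality} gives the claim.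
\end{proof}

For finite $\mathcal L$, statement \eqref{eq:alllines} says that all anti-invariants are multiples of one polynomial $\Delta$, the product of chosen generators of the $N$ lines. It remains to show that $\Delta$ is itself anti-invariant. One would like to track how $r_i$ permutes and rescales the factors, but the scalars are not under control. Lemma~\ref{lem:div} avoids them.

\begin{lemma}\label{lem:Delta}
Let $\mathcal L$ be finite with $N$ elements, and let $\Delta\in S^N(V)$ be the product of chosen generators of the lines in $\mathcal L$. Then $w\Delta=\det(w)\Delta$ for all $w\in\Gamma$. In particular $r_i\Delta=-\Delta$ for all $i$.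
\end{lemma}

\begin{proof}
The group $\Gamma$ permutes $\mathcal L$, so $r_i\Delta=\epsilon\Delta$ with $\epsilon\in k^\times$, and $\epsilon^2=1$ because $r_i^2=1$. Suppose $\epsilon=1$. The line $k\gamma_i$ belongs to $\mathcal L$, so $\Delta=\gamma_i\Delta'$, where $\Delta'$ is, up to a scalar, the product of the generators of the other lines. From $\gamma_i\Delta'=r_i(\gamma_i\Delta')=-\gamma_i\,r_i\Delta'$ we get $r_i\Delta'=-\Delta'$, so $\gamma_i\mid\Delta'$ by Lemma~\ref{lem:div}. By unique factorization $\gamma_i$ is associate to the generator of another line, which is absurd. Hence $r_i\Delta=-\Delta=\det(r_i)\Delta$, and the formula extends to products of the $r_i$.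
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}\textup{(b)}]
Let $f\in\mathcal A_d$. By \eqref{eq:alllines}, $f=\Delta g$ with $g\in S^{d-N}(V)$. Then $-\Delta g=r_i(\Delta g)=-\Delta\, r_ig$, so $r_ig=g$ for all $i$, and $g$ is $\Gamma$-invariant. Conversely, if $g\in S^{d-N}(V)^\Gamma$ then $r_i(\Delta g)=-\Delta g$. So $\mathcal A_d=\Delta\cdot S^{d-N}(V)^\Gamma$. Multiplication by $\Delta$ is injective, and Lemma~\ref{lem:duality} gives the dimension formula. The last assertions follow from $S^{m}(V)=0$ for $m<0$ and $S^0(V)^\Gamma=k$.
\end{proof}

Nothing was assumed about $J$, about the independence of the $\gamma_i$ or the $\beta_i$, or about the finiteness of $\Gamma$. Apart from division by $2$, characteristic $0$ entered only through the factorials in the pairing; in characteristic $p$ the operator $\partial_x^{\,p}$ is zero, and $S(V)$ no longer describes the dual of $R$.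

\section{Lines of real coroots}\label{sec:coroots}

Fix a Cartan matrix $A$ and a nonempty $I\subseteq\{1,\dots,n\}$. We apply Theorem~\ref{thm:criterion} with $k=\mathbb{Q}$, $V=\mathfrak h$, $J=I$, $\gamma_i=\alpha_i^\vee$ and $\beta_i=\alpha_i$; the condition $\beta_i(\gamma_i)=2$ is $a_{ii}=2$. Then $R=P$, $R^{r_i}=P_i$, the group $\Gamma$ is $W_I$ acting on $\mathfrak h$, and the set of lines is
\[
\mathcal L_I=\{\mathbb{Q}\,w\alpha_i^\vee:\ w\in W_I,\ i\in I\}.
\]
We must show that infinite type forces $\mathcal L_I$ to be infinite. Exhibiting infinitely many lines, as in Example~\ref{ex:affine}, would require a grasp of the orbits for an arbitrary, possibly non-symmetrizable, matrix. The contrapositive is easier: finitely many lines give a finite group, a finite group has an invariant inner product, and the inner product symmetrizes $A_I$ into a Gram matrix.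

\begin{proposition}\label{prop:lines}
If $\mathcal L_I$ is finite, then all principal minors of $A_I$ are positive; hence every component of $A_I$ is of finite type.
\end{proposition}

\begin{proof}
Let $\mathfrak h_I=\bigoplus_{i\in I}\mathbb{Q}\alpha_i^\vee$ and $\Lambda_I=\bigoplus_{i\in I}\mathbb{Z}\alpha_i^\vee$. By \eqref{eq:coroots} and the integrality of $A$, each $\sigma_i$ with $i\in I$ maps $\Lambda_I$ to itself, and it is an involution. So $W_I$ acts on $\Lambda_I$ by group automorphisms.

\emph{From lines to vectors.} A line contains infinitely many vectors, and the lattice is what limits them. Call $v\in\Lambda_I$ primitive if $v\notin m\Lambda_I$ for all $m\ge2$. The basis vectors $\alpha_i^\vee$ are primitive, and automorphisms of $\Lambda_I$ preserve primitivity, so all elements of $\Phi=\{w\alpha_i^\vee:w\in W_I,\ i\in I\}$ are primitive. A line of $\mathfrak h_I$ meets $\Lambda_I$ in an infinite cyclic group $\mathbb{Z}u$, whose only primitive elements are $\pm u$. Hence $|\Phi|\le2|\mathcal L_I|<\infty$.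

\emph{From vectors to an inner product.} The group $W_I$ permutes the finite set $\Phi$, and an element fixing $\Phi$ pointwise acts trivially on $\mathfrak h_I$, because $\Phi$ contains a basis. So the image $\overline W$ of $W_I$ in $GL(\mathfrak h_I)$ is finite. Let $B$ be the symmetric bilinear form on $\mathfrak h_I$ for which the $\alpha_i^\vee$ are orthonormal. Then $(u,v)=\sum_{w\in\overline W}B(wu,wv)$ is positive definite and $\overline W$-invariant.

\emph{From the inner product to the minors.} For $i\in I$ and $v\in\mathfrak h_I$, invariance under $\sigma_i$ gives
\[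
(v,\alpha_i^\vee)=(\sigma_iv,\sigma_i\alpha_i^\vee)=-(v,\alpha_i^\vee)+\alpha_i(v)(\alpha_i^\vee,\alpha_i^\vee).
\]
With $v=\alpha_j^\vee$ this becomes $a_{ji}=2(\alpha_j^\vee,\alpha_i^\vee)/(\alpha_i^\vee,\alpha_i^\vee)$ for $i,j\in I$. Let $G$ be the Gram matrix of the $\alpha_i^\vee$, $i\in I$, and $D$ the diagonal matrix with entries $(\alpha_i^\vee,\alpha_i^\vee)>0$. For nonempty $K\subseteq I$ the formula says $A_K=2G_KD_K^{-1}$, so $\det A_K=2^{|K|}\det G_K/\det D_K$. The matrix $G_K$ is the Gram matrix of linearly independent vectors, so it is positive definite and $\det A_K>0$.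

Every principal minor of a component of $A_I$ is a principal minor of $A_I$, so the last assertion follows from the description of finite type by minors.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:conj} and of the ``if'' part of Theorem~\ref{thm:class}]
Suppose that $A_I$ has a component of infinite type. By the trichotomy this component is not of finite type, so $\mathcal L_I$ is infinite by Proposition~\ref{prop:lines}, and Theorem~\ref{thm:criterion}(a) gives $\sum_{i\in I}P_i=P$. Theorem~\ref{thm:conj} is the case in which $A$ is indecomposable and $I=\{1,\dots,n\}$.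
\end{proof}

\begin{remark}[coroots, not roots]\label{rem:dual}
The obstruction lives in $S(\mathfrak h)$, not in $P$, and the infiniteness of the group is not the right condition in Theorem~\ref{thm:criterion}. Take the affine matrix of Example~\ref{ex:affine} and exchange the roles of the two spaces: $V=\mathfrak h^*$, $\gamma_i=\alpha_i$, $\beta_i=\alpha_i^\vee$. The group is still $W$, which is infinite because $\sigma_1\sigma_2$ fixes $c$ and sends $x$ to $x+2c$. But $\alpha_2=-\alpha_1$, so both reflections negate $\alpha_1$ and $\mathcal L$ is a single line. Theorem~\ref{thm:criterion}(b) with $N=1$ says that $S(\mathfrak h)^{\sigma_1}+S(\mathfrak h)^{\sigma_2}$ has codimension $1$ in degree $1$; indeed, both reflections have the fixed line $\mathbb{Q}c$ in $\mathfrak h$. The proof of Proposition~\ref{prop:lines} breaks at its last step: the Gram matrix of the dependent vectors $\alpha_1,\alpha_2$ is singular. That step is where the linear independence of the simple coroots is used.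
\end{remark}

\section{Subsets of finite type}\label{sec:finite}

We complete the proof of Theorem~\ref{thm:class}. Assume that all components of $A_I$ are of finite type. Theorem~\ref{thm:criterion}(b) will apply once $\mathcal L_I$ is known to be finite; we then have to identify $|\mathcal L_I|$ and the invariants of $W_I$ in $S(\mathfrak h)$.

\subsection*{The group $W_I$ is finite}
The determinant of $A_I$ is the product of the determinants of the components, so it is nonzero. Since $\alpha_i(\alpha_j^\vee)=a_{ji}$, the restrictions $\alpha_i|_{\mathfrak h_I}$ ($i\in I$) form a basis of $\mathfrak h_I^*$. Hence $\mathfrak h'=\bigcap_{i\in I}\ker\alpha_i$ has dimension $n-|I|$ and meets $\mathfrak h_I$ in $0$, so that $\mathfrak h=\mathfrak h_I\oplus\mathfrak h'$. The group $W_I$ preserves $\mathfrak h_I$ and fixes $\mathfrak h'$ pointwise, so it acts faithfully on $\mathfrak h_I$.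

The matrix $A_I$ is a direct sum of Cartan matrices of simple complex Lie algebras. So there is a semisimple complex Lie algebra, with Cartan subalgebra $\mathfrak t$, whose simple coroots form a basis of $\mathfrak t$ indexed by $I$ and whose $j$-th simple root takes the value $a_{ij}$ on the $i$-th simple coroot. (The opposite convention replaces $A_I$ by its transpose, which has the same principal minors and so again has components of finite type.) The isomorphism $\mathfrak h_I\otimes\mathbb{C}\cong\mathfrak t$ matching simple coroots carries $\sigma_i$ to the $i$-th simple reflection. It identifies $W_I$ with the Weyl group of the Lie algebra, which is finite because it permutes the finite set of coroots, and this set spans $\mathfrak t$. Thus $\mathcal L_I$ is finite, and $\sum_{i\in I}P_i\neq P$ by Theorem~\ref{thm:criterion}(b). This proves the ``only if'' part.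

\subsection*{Lines and reflections}
Fix a $W_I$-invariant inner product on $\mathfrak h_I$, obtained by averaging as before. A \emph{reflection} of $W_I$ is an element $s\ne1$ fixing a hyperplane $H$ of $\mathfrak h_I$ pointwise. It preserves the line $H^\perp=\mathbb{Q}\gamma$ and acts on it by an isometry different from $1$, hence by $-1$. So $s(v)=v-\beta(v)\gamma$ with $\beta(v)=2(v,\gamma)/(\gamma,\gamma)$, and $s$ is determined by its $(-1)$-eigenline $\mathbb{Q}\gamma$. We claim that $s\mapsto\mathbb{Q}\gamma$ is a bijection from the set of reflections onto $\mathcal L_I$. It is injective by the previous sentence, and its image contains $\mathcal L_I$, since $\mathbb{Q}w\alpha_i^\vee$ is the $(-1)$-eigenline of the reflection $w\sigma_iw^{-1}$. Conversely, let $s$ be a reflection and let $\Delta\in S(\mathfrak h_I)$ be the product of generators of the lines of $\mathcal L_I$. Lemma~\ref{lem:Delta}, applied in $\mathfrak h_I$, gives $s\Delta=\det(s)\Delta=-\Delta$, so $\gamma\mid\Delta$ by Lemma~\ref{lem:div}, and $\mathbb{Q}\gamma\in\mathcal L_I$ by unique factorization. (This also follows from the fact that every reflection of $W_I$ is conjugate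 in $W_I$ to some $\sigma_i$, $i\in I$; see \cite[\S1.14]{Hum}.) Hence $|\mathcal L_I|$ is the number $N$ of reflections of $W_I$.

\subsection*{The Hilbert series}
Let $E=\mathfrak h_I\otimes\mathbb{R}$, a Euclidean space on which $W_I$ acts as a finite group generated by reflections; the inner product identifies $E$ with $E^*$ equivariantly. By the Chevalley--Shephard--Todd theorem \cite[\S3.5]{Hum}, $S(E)^{W_I}$ is a polynomial ring on $|I|$ homogeneous generators. Their degrees $d_1,\dots,d_{|I|}$ are the \emph{degrees} of $W_I$, and $\sum_j(d_j-1)$ is the number of reflections \cite[\S3.9]{Hum}. The invariants of degree $d$ are the solutions of linear equations with rational coefficients, so $S(\mathfrak h_I)^{W_I}$ has the same Hilbert series $\prod_j(1-t^{d_j})^{-1}$. Since $W_I$ acts trivially on the second factor of $S(\mathfrak h)=S(\mathfrak h_I)\otimes S(\mathfrak h')$, we have $S(\mathfrak h)^{W_I}=S(\mathfrak h_I)^{W_I}\otimes S(\mathfrak h')$, with Hilbert series $(1-t)^{-(n-|I|)}\prod_j(1-t^{d_j})^{-1}$. Theorem~\ref{thm:criterion}(b) multiplies this series by $t^N$. The proof of Theorem~\ref{thm:class} is complete. \qed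

\medskip
For $I=\{i\}$ we have $S(E)^{W_I}=\mathbb{R}[(\alpha_i^\vee)^2]$, so $d_1=2$ and $N=1$. The formula gives $t/\bigl((1-t)^{n-1}(1-t^2)\bigr)$, the Hilbert series of the polynomials that are odd in $\alpha_i$, as it must.

\begin{corollary}\label{cor:minimal}
For any Cartan matrix $A$, the minimal sets $I$ with $\sum_{i\in I}P_i=P$ are exactly the minimal $I$ for which $A_I$ is not a direct sum of finite-type matrices. In particular, if $A$ is of infinite type and every proper principal submatrix has only finite-type components, for example if $A$ is affine, then no $P_i$ can be omitted from $P=P_1+\cdots+P_n$.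
\end{corollary}

\begin{proof}
By Theorem~\ref{thm:class} the two conditions define the same family of nonempty sets $I$, so the minimal members agree. Under the second hypothesis the family consists of $\{1,\dots,n\}$ alone. If $A$ is affine and $I$ is proper, the principal minors of a component of $A_I$ are proper principal minors of $A$, hence positive, so the component is of finite type.
\end{proof}

\section{Odd primes}\label{sec:modp}

Reduction modulo $p$ makes every Weyl group finite, so one expects the behavior of finite type. Theorem~\ref{thm:criterion}(b) is not available in characteristic $p$, and we need another way to detect the quotient. A finite group offers one: the alternating sum of its elements kills each invariant ring. The difficulty is to see that this operator is not zero. We cannot divide by the order of the group, which may be a multiple of $p$: in Remark~\ref{rem:dual}, $\sigma_1\sigma_2$ has order $p$ modulo $p$. We use instead Dedekind's theorem on independence of characters: \emph{distinct monoid homomorphisms $\chi_1,\dots,\chi_m$ from a monoid $S$ to the multiplicative group of a field $K$ are linearly independent over $K$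 as functions on $S$.} To recall the proof, take a nontrivial relation $\sum_{l=1}^mc_l\chi_l=0$ of minimal length, with all $c_l\neq0$. Then $m\ge2$ because $\chi_1(1)=1$. Choose $s$ with $\chi_1(s)\neq\chi_m(s)$. Evaluating the relation at $su$ and subtracting $\chi_m(s)$ times its value at $u$ gives the shorter nontrivial relation $\sum_{l<m}c_l\bigl(\chi_l(s)-\chi_m(s)\bigr)\chi_l=0$.

\begin{proof}[Proof of Theorem~\ref{thm:modp}]
Let $p$ be odd and $R=\mathbb{F}_p[\omega_1,\dots,\omega_n]$. In the basis $\omega_1,\dots,\omega_n$ the matrix of $\sigma_i$ is an integer matrix that differs from the identity only in column $i$, where the diagonal entry is $1-a_{ii}=-1$; so $\det\sigma_i=-1$. Let $G\subseteq GL(R_1)=GL_n(\mathbb{F}_p)$ be the finite group generated by the reductions of the $\sigma_i$. It acts on $R$ by ring automorphisms, and $\det g=\pm1$ for $g\in G$. Define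
\[
T\colon R\to R,\qquad T(f)=\sum_{g\in G}\det(g)\,gf .
\]
Substituting $g'=g\sigma_i$, for which $\det(g)=-\det(g')$, we find $T\sigma_i=\sum_g\det(g)\,g\sigma_i=-\sum_{g'}\det(g')\,g'=-T$. So $T(1+\sigma_i)=0$. Since $2$ is invertible, $R^{\sigma_i}=(1+\sigma_i)R$ as in Lemma~\ref{lem:duality}, and $T$ vanishes on $\sum_iR^{\sigma_i}$.

Let $K$ be the fraction field of $R$. Each $g\in G$ restricts to a homomorphism from the multiplicative monoid $R\setminus\{0\}$ to $K^\times$, and distinct elements of $G$ give distinct homomorphisms, because they differ on a nonzero element of $R_1$. The coefficients $\det(g)$ are nonzero, so Dedekind's theorem gives $T\neq0$. Therefore $\sum_iR^{\sigma_i}\ne R$.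

Now let $A$ be of infinite type and write $R_{\mathbb{Z}}=\mathbb{Z}[\omega_1,\dots,\omega_n]$. Let $f\in R_{\mathbb{Z}}$. By Theorem~\ref{thm:conj}, $f=\sum_if_i$ with $f_i\in P_i$, and if $m\geq1$ is a common denominator of the coefficients of the $f_i$, then $mf=\sum_imf_i\in\sum_iR_{\mathbb{Z}}^{\sigma_i}$. So $M$ is a torsion group, and each $M_d$, being finitely generated, is finite. The group $M/pM$ is the quotient of $R=R_{\mathbb{Z}}/pR_{\mathbb{Z}}$ by the image of $\sum_iR_{\mathbb{Z}}^{\sigma_i}$. This image lies in $\sum_iR^{\sigma_i}$, so $M/pM$ surjects onto $R/\sum_iR^{\sigma_i}\neq0$. Hence multiplication by $p$ is not surjective on some finite group $M_d$, so it is not injective there, and $M_d$ has an element of order $p$.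
\end{proof}

\begin{example}
For the affine matrix of Example~\ref{ex:affine} the order of $M_d$ can be computed directly. Put $\delta=\omega_1-\omega_2$, so that $\alpha_1=2\delta=-\alpha_2$. Then $\sigma_1$ fixes $\omega_2$, $\sigma_2$ fixes $\omega_1$, and both send $\delta$ to $-\delta$. Since $R_{\mathbb{Z}}=\mathbb{Z}[\omega_2,\delta]=\mathbb{Z}[\omega_1,\delta]$, the invariant rings are $\mathbb{Z}[\omega_2,\delta^2]$ and $\mathbb{Z}[\omega_1,\delta^2]$. In degree $d$ the quotient of $R_{\mathbb{Z}}$ by the first ring is free on $e_k=\omega_2^{\,d-2k-1}\delta^{2k+1}$, $0\le 2k\le d-1$. The second ring is spanned in degree $d$ by the elements $(\omega_2+\delta)^{d-2k}\delta^{2k}$, $0\le2k\le d$, whose images in the quotient are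
\[
\sum_{m\text{ odd}}\binom{d-2k}{m}\omega_2^{\,d-2k-m}\delta^{2k+m}=(d-2k)\,e_k+(\text{an integer combination of the }e_l,\ l>k);
\]
for $2k=d$ the image is $0$. So $M_d$ is the cokernel of a triangular integer matrix with diagonal entries $d,d-2,d-4,\dots$, down to $1$ or $2$, and
\[
|M_d|=d(d-2)(d-4)\cdots .
\]
The product is nonzero, which confirms Theorem~\ref{thm:conj} for this matrix, and $p$ divides $|M_p|$, which confirms Theorem~\ref{thm:modp}. The example also shows that the first assertion of Theorem~\ref{thm:modp} requires $p$ odd: modulo $2$ both simple roots vanish, both reflections act trivially, and each invariant ring is already all of $\mathbb{F}_2[\omega_1,\omega_2]$.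
\end{example}

\begin{thebibliography}{9}

\bibitem{Hum}
Humphreys, \emph{Reflection Groups and Coxeter Groups}.

\bibitem{ZGR}
Zhao Xu-an, Gao Hongzhu and Ruan Yangyang, \emph{The rational cohomology groups of the classifying spaces of Kac-Moody groups}, arXiv:2112.10069 (2021).

\end{thebibliography}
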